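# Power moments of polynomials and the images of three first-order operators

## A functional and the power moments it attaches to a polynomial

Take a weight $w$ on an open interval $B\subseteq\mathbb R$ and integrate polynomials against it. This gives a linear functional $L$ on $\mathbb C[t]$. We use three families.

1. Hermite: $B=\mathbb R$, $w=e^{-t^2}$, and $L(h)=\pi^{-1/2}\int_{\mathbb R}h\,e^{-t^2}\,dt$. With $\mu_n:=L(t^n)$ we have $\mu_n=0$ for $n$ odd and $\mu_n=(n-1)!!/2^{n/2}$ for $n$ even; in particular $L(1)=1$.
2. Generalized Laguerre: $B=(0,\infty)$, $w=t^\alpha e^{-t}$, and $L(t^n)=(\alpha+1)_n$, where $(a)_n=a(a+1)\cdots(a+n-1)$. For $\alpha>-1$ this is $\Gamma(\alpha+1)^{-1}\int_0^\infty t^nw\,dt$. Again $L(1)=1$.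
3. Jacobi: $B=(-1,1)$, $w=(1-t)^\alpha(1+t)^\beta$, and $L(h)=\int_{-1}^1hw\,dt$. For $\alpha,\beta>-1$ we have $L(1)>0$.

The object on which everything turns is the sequence of power moments of a polynomial $f$,
$$c_m=L(f^m),\qquad\text{or, with a second polynomial } g,\qquad c_m=L(f^mg),\qquad m=0,1,2,\dots$$
We ask what $f$ can be if $c_m=0$ from some $m$ on. In the Jacobi case we pack the sequence into a Cauchy integral: for $|z|>\max_{[-1,1]}|f|$,
$$\int_{-1}^1\frac{g\,w}{z-f}\,dt=\sum_{m\ge0}c_mz^{-m-1},$$
and the question becomes what can be said when the right side is a finite sum.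

For $f$ with real coefficients and real parameters $>-1$ there is nothing to do: if $f\ne0$ then $L(f^{2m})$ is a positive multiple of $\int f^{2m}w>0$. Complex coefficients destroy this. In the Hermite case take $f=t+i/\sqrt2$. Then $L(f^2)=\mu_2-\tfrac12=\tfrac12-\tfrac12=0$. So individual power moments of a nonzero $f$ can vanish, and an argument has to use infinitely many $m$.

## What the moments decide: images of $\Lambda$ and radicals of subspaces

For each weight put $\Lambda=w^{-1}\circ\partial_t\circ w$, that is, $\Lambda f=f'+(w'/w)f$. In the three cases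
$$\Lambda=\partial_t-2t,\qquad \Lambda=\partial_t+(\alpha t^{-1}-1),\qquad \Lambda=\partial_t-\alpha(1-t)^{-1}+\beta(1+t)^{-1}.$$
The image $\Lambda(\mathbb C[t])$ lies in $\mathbb C(t)$, and we keep the polynomial part of it:
$$\operatorname{Im}'\Lambda:=\mathbb C[t]\cap\Lambda(\mathbb C[t]).$$
For instance, for Laguerre with $\alpha=\tfrac12$, $\Lambda(1)=\tfrac1{2t}-1$ is not a polynomial, while $\Lambda(t)=\tfrac32-t\in\operatorname{Im}'\Lambda$.

**Definition (radical of a subspace).** For a $\mathbb C$-subspace $V\subseteq\mathbb C[t]$,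
$$\mathfrak r(V):=\{f\in\mathbb C[t]: f^m\in V\text{ for all sufficiently large }m\}.$$

If $V$ is an ideal this is the usual radical; $\mathfrak r(t\,\mathbb C[t])=t\,\mathbb C[t]$. If $V$ is the space of odd polynomials, then $t\notin\mathfrak r(V)$, since the even powers of $t$ are not in $V$. In fact $\mathfrak r(V)=\{0\}$: for large $m$ both $f^m$ and $f^{2m}=(f^m)^2$ would be odd, but the square of an odd polynomial is even, so $f^{2m}=0$.

The question is a conjecture whose source is Arno van den Essen and Wenhua Zhao, "Mathieu Subspaces of Univariate Polynomial Algebras", arXiv:1012.2017 (2010). The answer is that it is true.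

**Theorem 1 (Strong Image Conjecture for classical orthogonal polynomials).** Let $\Lambda$ be any one of the three operators above, with $\alpha,\beta>-1$, and assume $1\notin\operatorname{Im}'\Lambda$. Then $\mathfrak r(\operatorname{Im}'\Lambda)=\{0\}$. More precisely, for real $\alpha,\beta>-1$ we have $\mathfrak r(\operatorname{Im}'\Lambda)=\{0\}$ except for Laguerre with $\alpha=0$ and Jacobi with $\alpha\beta=0$, where $\operatorname{Im}'\Lambda=\mathbb C[t]$.

We also prove stronger versions: a factor $g$ and complex parameters in Theorems 2 and 4, the full list of radicals for Laguerre in Theorem 5, a classification for Hermite in Theorem 6, and for Jacobi in Theorem 7 the range $\alpha,\beta\in\mathbb C\setminus\mathbb Z_{<0}$ together with sharpness. Here $\mathbb Z_{<0}=\{-1,-2,\dots\}$.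

## $\operatorname{Im}'\Lambda$ lies in $\ker L$

We show that whenever $1\notin\operatorname{Im}'\Lambda$, every element of $\operatorname{Im}'\Lambda$ is killed by $L$.

**Hermite.** Here $\Lambda h$ is always a polynomial, and $\int(\Lambda h)w\,dt=\int_{\mathbb R}(hw)'\,dt=0$. So $\operatorname{Im}'\Lambda\subseteq\ker L$, and $1\notin\operatorname{Im}'\Lambda$ because $L(1)=1$.

**Laguerre.** We have $\Lambda h=h'-h+\alpha h/t$. If $\alpha=0$, then $\Lambda=\partial_t-1$ preserves degrees (the leading coefficient is multiplied by $-1$), so it is onto and $\operatorname{Im}'\Lambda=\mathbb C[t]$. If $\alpha\ne0$, then $\Lambda h$ is a polynomial iff $t\mid h$, so $\operatorname{Im}'\Lambda$ is spanned by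
$$\Lambda(t^{n+1})=(n+1+\alpha)t^n-t^{n+1},\qquad n\ge0.\tag{1}$$
Since $(n+1+\alpha)(\alpha+1)_n=(\alpha+1)_{n+1}$, all of these lie in $\ker L$. This computation is valid for every complex $\alpha\neq0$.

**Jacobi.** The polar parts of $\Lambda h$ are $-\alpha h(1)/(1-t)$ and $\beta h(-1)/(1+t)$, so $\Lambda h$ is a polynomial iff $\alpha h(1)=0$ and $\beta h(-1)=0$. If $\alpha=\beta=0$, $\Lambda=\partial_t$ is onto. If $\alpha=0\ne\beta$, then $h=(1+t)q$ and
$$\Lambda((1+t)q)=(1+t)q'+(1+\beta)q.\tag{2}$$
For $\deg q=n$ the leading coefficient is multiplied by $n+1+\beta\ne0$; so there is an image polynomial of each degree and $\operatorname{Im}'\Lambda=\mathbb C[t]$. If $\beta=0\ne\alpha$, then similarly $\Lambda((1-t)q)=(1-t)q'-(1+\alpha)q$ has leading factor $-(n+1+\alpha)\ne0$, and $\operatorname{Im}'\Lambda=\mathbb C[t]$. If $\alpha,\beta\ne0$, then $h=(1-t^2)q$, and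
$$\int_{-1}^1\Lambda((1-t^2)q)\,w\,dt=\Big[(1-t)^{\alpha+1}(1+t)^{\beta+1}q\Big]_{-1}^1=0,$$
because both exponents are positive. So $\operatorname{Im}'\Lambda\subseteq\ker L$, and $1\notin\operatorname{Im}'\Lambda$ because $L(1)>0$. (For $\alpha\neq0$ in the Laguerre case, $L(1)=1$ likewise gives $1\notin\operatorname{Im}'\Lambda$.)

So Theorem 1 follows once we know, for each of the three functionals, that
$$L(f^m)=0\ \text{ for all large } m\quad\Longrightarrow\quad f=0 .\tag{3}$$
Clearly $0\in\mathfrak r(\operatorname{Im}'\Lambda)$. The three functionals will need three different arguments.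

## Laguerre moments, normalized by the top degree

Start with $\alpha=0$, $L(t^n)=n!$, and $f=t-1$. (The operator is excluded for $\alpha=0$, but the functional makes sense.) Then
$$L((t-1)^m)=\sum_{i=0}^m\binom mi(-1)^i(m-i)!=m!\sum_{i=0}^m\frac{(-1)^i}{i!},\qquad\text{so}\qquad \frac{L((t-1)^m)}{m!}\to e^{-1}.$$
At $m=1$ the moment is $0$, but for large $m$ it is close to $m!/e$. The moments grow so fast that the top coefficients of $f^m$ decide, and the limit is explicit. This is general.

**Theorem 2.** Let $\alpha\in\mathbb C\setminus\mathbb Z_{<0}$ and $L(t^n)=(\alpha+1)_n$. Let $f=t^d+a_1t^{d-1}+\dots+a_d$ with $d\ge1$, let $g$ be monic of degree $e\ge0$, and let $n=dm+e$. Then $L(f^mg)/(\alpha+1)_n\to e^{a_1/d}$ as $m\to\infty$. In particular $L(f^mg)\neq0$ for all large $m$.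

**Step 1: expand from the top.** The purpose is to write the quotient as a series whose terms can be followed one at a time. Put $f^mg=t^nF(1/t)^mG(1/t)$ with $F(y)=1+a_1y+\dots+a_dy^d$ and $G(y)=1+b_1y+\dots+b_ey^e$, and let $\kappa_j(m)=[y^j]F^mG$ be the coefficient of $y^j$. Then $f^mg=\sum_j\kappa_j(m)t^{n-j}$. Since $\alpha\notin\mathbb Z_{<0}$, $(\alpha+1)_n\ne0$, and
$$\frac{L(f^mg)}{(\alpha+1)_n}=\sum_{j=0}^n\kappa_j(m)\prod_{i=n-j+1}^n\frac1{\alpha+i}.$$

**Step 2: the limit of each term.** We fix $j$ and let $m\to\infty$. As power series $F^m=\exp(m\log F)$ with $\log F=a_1y+O(y^2)$, so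
$$\kappa_j(m)=\sum_{k\ge0}\frac{m^k}{k!}\,[y^j]\big((\log F)^kG\big).$$
Since $(\log F)^k$ starts in degree at least $k$, only $k\le j$ contribute, and for $k=j$ the coefficient is $a_1^jG(0)=a_1^j$. So $\kappa_j(m)$ is a polynomial in $m$ of degree $\le j$ with coefficient $a_1^j/j!$ at $m^j$. The product has $j$ factors, each $\sim1/(dm)$. So the $j$-th term tends to $(a_1/d)^j/j!$.

**Step 3: a bound independent of $m$.** This allows us to exchange limit and sum. Choose $A>0$ with $|a_i|\le\binom diA^i$ and $|b_i|\le\binom eiA^i$ for all $i\geq 1$ in range. Comparing coefficients, $|\kappa_j(m)|\le[y^j](1+Ay)^{dm}(1+Ay)^e=\binom njA^j$. Since $\alpha+i\ne0$ for $i\ge1$ and $|\alpha+i|/i\to1$, there is $\delta>0$ with $|\alpha+i|\ge\delta i$ for all $i\ge1$. So the $j$-th term has modulus at most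
$$\binom njA^j\,\delta^{-j}\frac{(n-j)!}{n!}=\frac{(A/\delta)^j}{j!},$$
which is summable in $j$. By dominated convergence for series (Tannery's theorem) the limit is $\sum_j(a_1/d)^j/j!=e^{a_1/d}\neq0$. $\square$

For (3): if $f$ is a nonzero constant, $L(f^m)=f^m\ne0$; if $f$ is nonconstant, scale it to be monic and use $g=1$. This proves Theorem 1 for Laguerre.

## Hermite moments modulo a prime

A sensible person now tries the same normalization for Hermite. Take $f=t+a$ and $m$ even. The term with $j=2$, divided by $\mu_m$, is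
$$\binom m2a^2\,\frac{\mu_{m-2}}{\mu_m}=\frac{m(m-1)}2\,a^2\cdot\frac2{m-1}=m\,a^2 .$$
It is unbounded: here $\mu_n/\mu_{n-2}$ grows like $n/2$, that is, only like $n^{1/2}$ per degree, while $\kappa_j$ may grow like $m^j$. So Steps 2 and 3 both break, and sizes at the top degree do not decide anything directly.

The numbers $\mu_n$, however, are divisible by many primes. For $f=1+bt$ and $m=3$ we get $L(f^3)=1+3b^2\mu_2=1+\tfrac32b^2$, which is $\equiv1$ modulo $3$ if $b$ is integral at $3$. So we look at the lowest term of $f^m$ modulo a prime. To be able to reduce modulo primes we first make the coefficients of $f$ algebraic.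

**Proposition 3.** Let $L$ be the Hermite functional and $f\in\mathbb C[t]$. If $L(f^m)=0$ for all large $m$, then $f=0$.

Suppose $f\ne0$ and $L(f^m)=0$ for all $m\ge N$.

**Step 1: algebraic coefficients.** We replace $f$ by a polynomial over a number field with the same property. Scale the lowest coefficient to $1$: $f=t^r(1+b_1t+\dots+b_st^s)$. Then $L(f^m)=P_m(b_1,\dots,b_s)$ with $P_m\in\mathbb Q[b_1,\dots,b_s]$, since $\mu_n\in\mathbb Q$. The $P_m$ with $m\ge N$ have a common zero in $\mathbb C^s$. So they generate a proper ideal of $\overline{\mathbb Q}[b_1,\dots,b_s]$: a relation $1=\sum_i C_iP_{m_i}$ would fail at that zero. By Hilbert's Nullstellensatz they have a common zero in $\overline{\mathbb Q}^s$. Replace $(b_i)$ by that zero; the exponent $r$ and the lowest coefficient $1$ are unchanged, so $f\ne0$ still. Now all $b_i$ lie in a number field $K$.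

**Step 2: the moments modulo $p$.** We record which moments survive. Let $p$ be an odd prime so large that all $b_i$ are integral at every prime of $K$ above $p$ (only finitely many $p$ are excluded). Fix $\mathfrak p\mid p$ and let $O\subset K$ be the local ring at $\mathfrak p$. Since $\mu_n\in\mathbb Z[\tfrac12]$, we have $L(O[t])\subseteq O$. If $n\ge p$, then $\mu_n\in p\mathbb Z_{(p)}$: either $n$ is odd and $\mu_n=0$, or $n$ is even, so $n\ge p+1$, and the odd number $p\le n-1$ is a factor of $(n-1)!!$.

**Step 3: the case $r\ge1$.** We choose $m$ so that the lowest term of $f^m$ sits exactly at degree $p-1$. By Dirichlet's theorem there are infinitely many primes $p\equiv1\pmod r$; take such a large $p$ with $m=(p-1)/r\ge N$. Then $f^m=t^{p-1}+\sum_{n\ge p}e_nt^n$ with $e_n\in O$, so by Step 2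
$$L(f^m)\equiv\mu_{p-1}=\frac{(p-2)!!}{2^{(p-1)/2}}\pmod{\mathfrak p},$$
which is a unit, since $(p-2)!!$ is a product of numbers less than $p$. So $L(f^m)\ne0$, a contradiction.

**Step 4: the case $r=0$.** Now the lowest term is $1$, and we use the Frobenius map. Take $m=p\ge N$ large. Then $f^p\equiv1+\sum_{i\ge1}b_i^pt^{ip}\pmod{pO[t]}$, and $\mu_{ip}\in p\mathbb Z_{(p)}$ for $i\ge1$, so $L(f^p)\equiv1\pmod{\mathfrak p}$, a contradiction. $\square$

This is (3), so Theorem 1 holds for Hermite.

## The Jacobi Cauchy transform and a sector at the origin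

Here the moments $\int t^nw$ neither grow fast nor have such a simple arithmetic. One may also doubt that $c_m\ne0$ for large $m$ can be proved from asymptotics alone: for $\alpha=\beta=0$, $f=t^3-t$, $g=f'$ we have $c_m=\int_{-1}^1f^mf'\,dt=[f^{m+1}/(m+1)]_{-1}^1=0$ for all $m$. With a factor $g$ the right statement is therefore that a vanishing tail forces the head to vanish as well.

**Theorem 4.** Let $\operatorname{Re}\alpha,\operatorname{Re}\beta>-1$, $w=(1-t)^\alpha(1+t)^\beta$, $g\in\mathbb C[t]$, $0\ne f\in\mathbb C[t]$, and $c_m=\int_{-1}^1f^mgw\,dt$. If $c_m=0$ for all $m\ge N$, then $c_m=0$ for all $m\ge0$.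

With $g=1$ and real $\alpha,\beta>-1$ we have $c_0=\int w>0$, so a nonzero $f$ cannot satisfy $L(f^m)=0$ for all large $m$. This is (3), and it completes Theorem 1.

**The case $f=t$.** Let $v=gw$. For $|z|>1$ the hypothesis says
$$z\int_{-1}^1\frac{v\,dt}{z-t}=\sum_{m<N}c_mz^{-m}.$$
The left side is holomorphic off $[-1,1]$, so the identity persists on the ray $z=iy$, $y>0$. There $|z/(z-t)|\le1$, and $z/(z-t)\to0$ as $z\to0$ for every $t\ne0$. By dominated convergence the left side tends to $0$. But the right side is a polynomial in $1/z$, and $1/z\to\infty$. A polynomial that tends to $0$ along a ray to infinity is zero, so all $c_m=0$.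

**Where this stops.** For general $f$ the integral $\int v\,dt/(z-f)$ is holomorphic off the curve $f([-1,1])$, and this curve may separate $0$ from $\infty$. Take $f(t)=t^2-\tfrac12+i(t^3-t)$. If $f(t)=f(t')$ with $t\ne t'$ in $[-1,1]$, the real parts give $t'=-t$, and then $t^3-t=0$ gives $\{t,t'\}=\{1,-1\}$. So $f([-1,1])$ is a simple closed curve. It starts at $f(-1)=\tfrac12$, runs in the upper half-plane for $-1<t<0$ to $f(0)=-\tfrac12$, and returns in the lower half-plane to $f(1)=\tfrac12$. So $0$ lies inside, and the identity of functions known near $\infty$ says nothing about $z$ near $0$.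

**The way past.** We push the curve out of one open sector at the origin. A piece of $f([-1,1])$ crossing the sector is replaced by the two boundary rays of the sector, running into $0$ and out again. Upstairs, the path of integration leaves the real line and follows inverse branches of $f$ into a zero of $f$. This costs a singularity at the zero, but an integrable one, because $\operatorname{Re}\alpha,\operatorname{Re}\beta>-1$. After that, the argument for $f=t$ works along the middle ray of the sector.

If $f$ is a nonzero constant, $c_m=f^mc_0$ and the claim is trivial. From now on $f$ is nonconstant. The function $v=gw$ continues analytically along every path in $\mathbb C\setminus\{\pm1\}$.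

**Step 1: choosing the sector.** We want a sector on which all inverse branches of $f$ and all branches of $v$ are single-valued, and which $f([-1,1])$ does not touch near the dangerous points. Let $E$ be the set of the following directions:

* $u/|u|$, for $u$ a nonzero critical value of $f$ or a nonzero value $f(\pm1)$;
* the one-sided limits of $f(t)/|f(t)|$ as $t\to t_0$ inside $[-1,1]$, for each zero $t_0\in[-1,1]$ of $f$;
* if $f([-1,1])$ lies in a real line through $0$, the two directions of that line.

The limits exist because $f(t)=C(t-t_0)^k(1+O(t-t_0))$ with $C\neq0$. The set $E$ is finite, so we can choose $\theta$ and $\eta\in(0,\pi/8)$ such that no direction in $E$ has argument in $[\theta-2\eta,\theta+2\eta]$. Put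
$$\Sigma=\{u\ne0:|\arg u-\theta|<2\eta\},\quad\Sigma'=\{u\ne0:|\arg u-\theta|<\eta\},\quad R=e^{i\theta}(0,\infty).$$
Note that $\overline{\Sigma'}\setminus\{0\}\subset\Sigma$. The map $f:\mathbb C\to\mathbb C$ is proper and has no critical value in $\Sigma$, so $f^{-1}(\Sigma)\to\Sigma$ is a finite covering. As $\Sigma$ is simply connected, each component $U$ of $f^{-1}(\Sigma)$ is mapped biholomorphically onto $\Sigma$; let $\sigma_U:\Sigma\to U$ be the inverse. Since $f(\pm1)\notin\Sigma$, $U\subset\mathbb C\setminus\{\pm1\}$. As $U$ is simply connected, every branch of $v$ near a point of $U$ extends holomorphically to $U$.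

**Step 2: the estimate at the vertex.** We show that the transported integrand is integrable at $u=0$. For small $r$, $f^{-1}(\{|u|<r\})$ is a disjoint union of small discs (up to a change of coordinate) around the zeros of $f$. The set $\{u\in\Sigma:|u|<r\}$ is connected, so $\sigma_U$ maps it into one of them. So as $u\to0$ in $\Sigma$, $\sigma_U(u)$ tends to a zero $p$ of $f$, of multiplicity $k$ say. Choose a local coordinate $x$ at $p$ with $f=x^k$. Then $\sigma_U(u)$ is given by a branch of $x=u^{1/k}$. Writing $t-p=\psi(x)$ with $\psi(0)=0$, $\psi'(0)\ne0$, we get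
$$|\sigma_U'(u)|=\Big|\psi'(x)\,\tfrac1k\,u^{1/k-1}\Big|\le C|u|^{1/k-1},$$
and $|\sigma_U(u)-p|$ is comparable to $|u|^{1/k}$, and $\arg(\sigma_U(u)-p)$, followed continuously, is bounded for $u$ near $0$. Put
$$\kappa=\min(1,\,1+\operatorname{Re}\alpha,\,1+\operatorname{Re}\beta)>0.$$
If $p\ne\pm1$, any branch of $v$ on $U$ is bounded near $p$. If $p=1$, then $|(1-t)^\alpha|=|1-t|^{\operatorname{Re}\alpha}e^{-\operatorname{Im}\alpha\,\arg(1-t)}\le C|1-t|^{\operatorname{Re}\alpha}$ because the argument is bounded, and the other factors of $v$ are bounded; similarly for $p=-1$ with $\beta$. As $\kappa-1\le0,\operatorname{Re}\alpha,\operatorname{Re}\beta$, in all cases $|v(\sigma_U(u))|\le C|u|^{(\kappa-1)/k}$ for $u$ near $0$, and so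
$$|v(\sigma_U(u))\,\sigma_U'(u)|\le C|u|^{\kappa/k-1}.\tag{4}$$

**Step 3: pushing the path out of $\Sigma'$.** We locate the part of $[-1,1]$ that $f$ sends into $\Sigma'$ and move it. Let $T=\{t\in[-1,1]:f(t)\in\Sigma'\}$, which is relatively open. If $f([-1,1])$ lies in a line through $0$, then $T=\emptyset$ by the choice of $E$. Otherwise $\operatorname{Im}(e^{-i(\theta+\eta)}f(t))$ and $\operatorname{Im}(e^{-i(\theta-\eta)}f(t))$ are nonzero real polynomials in the real variable $t$. At a boundary point of $T$ in $[-1,1]$ the value of $f$ lies in $\partial\Sigma'$, so one of the two polynomials vanishes there. Hence $T$ has finitely many components. By the choice of $E$, $f\notin\Sigma'$ near each zero of $f$ in $[-1,1]$, and $f(\pm1)$, if nonzero, is not in $\overline{\Sigma'}$. So every component of $T$ is an interval $(t_1,t_2)$ with $[t_1,t_2]\subset(-1,1)$, and $u_1=f(t_1)$, $u_2=f(t_2)$ are nonzero points of $\partial\Sigma'$. Then $f([t_1,t_2])\subset\overline{\Sigma'}\setminus\{0\}\subset\Sigma$, so the connected set $[t_1,t_2]$ lies in one component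 $U$ of $f^{-1}(\Sigma)$. Use the branch of $v$ on $U$ that equals the given $v$ on $[t_1,t_2]$.

Let $M_0=\max_{[-1,1]}|f|$ and $|z|>M_0$. We claim
$$\int_{t_1}^{t_2}\frac{v\,dt}{z-f}=\Big(\int_{[u_1,0]}+\int_{[0,u_2]}\Big)\frac{v(\sigma_U(u))\,\sigma_U'(u)}{z-u}\,du.\tag{5}$$
Substituting $u=f(t)$, $t=\sigma_U(u)$, the left side is the integral of the right-hand integrand over the path $f([t_1,t_2])$. This path lies in $\Sigma\cap\{|u|<|z|\}$, which is convex, and the integrand is holomorphic there. So by Cauchy's theorem it may be replaced by the radial segment from $u_1$ to modulus $\delta$, an arc of $|u|=\delta$ inside $\overline{\Sigma'}$, and the radial segment from modulus $\delta$ to $u_2$. By (4) the arc contributes $O(\delta\cdot\delta^{\kappa/k-1})=O(\delta^{\kappa/k})\to0$ as $\delta\to0$. This gives (5).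

**Step 4: continuation along the sector down to $0$.** Now we repeat the argument of the case $f=t$. Define
$$G(z)=\int_{[-1,1]\setminus T}\frac{v\,dt}{z-f}+\sum_{(t_1,t_2)}\big(\text{right side of (5)}\big),\qquad z\in\Sigma'.$$
All values of $f$, resp. $u$, occurring here lie outside the open set $\Sigma'$, and the densities are absolutely integrable by (4) and the integrability of $v$. So $G$ is holomorphic on $\Sigma'$. For $z\in\Sigma'$ with $|z|>M_0$, (5) and the geometric series give
$$G(z)=\int_{-1}^1\frac{v\,dt}{z-f}=\sum_{m\ge0}c_mz^{-m-1}=\sum_{m<N}c_mz^{-m-1}.$$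
By the identity theorem this holds on all of $\Sigma'$, hence on $R$.

For $z\in R$ and $u\notin\Sigma'$ we have $|z-u|\ge|z|\sin\eta$, the distance from $z$ to the boundary rays. So in $zG(z)$ the kernels $z/(z-f)$, resp. $z/(z-u)$, are bounded by $1/\sin\eta$, and they tend to $0$ as $z\to0$ along $R$ wherever $f\ne0$, resp. $u\ne0$, that is, almost everywhere. By dominated convergence $zG(z)\to0$. But $zG(z)=\sum_{m<N}c_mz^{-m}$ is a polynomial in $1/z$ tending to $0$ as $1/z\to\infty$ along a ray. So it is zero, and $c_m=0$ for all $m<N$. $\square$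

## Laguerre with arbitrary complex $\alpha$

For which complex $\alpha$ does the Laguerre statement survive? Try $\alpha=-2$: then $L(t^n)=(-1)_n$, so $L(1)=1$, $L(t)=-1$ and $L(t^n)=0$ for $n\ge2$, that is, $L(h)=h(0)-h'(0)$. Every $f$ with $f(0)=0$ has $L(f^m)=0$ for $m\ge2$, while $L((1+t)^m)=1-m\ne0$ for $m\ge2$.

**Theorem 5.** For Laguerre with $\alpha\in\mathbb C$: $\mathfrak r(\operatorname{Im}'\Lambda)=\mathbb C[t]$ if $\alpha=0$; $=t\,\mathbb C[t]$ if $\alpha\in\mathbb Z_{<0}$; $=\{0\}$ otherwise. Moreover $1\in\operatorname{Im}'\Lambda$ only for $\alpha=0$. So the conjecture holds exactly for $\alpha\notin\mathbb Z_{<0}$.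

**Step 1: $\operatorname{Im}'\Lambda=\ker L$ for $\alpha\ne0$.** This turns membership into a moment condition in both directions. The case $\alpha=0$ was done above, where $\operatorname{Im}'\Lambda=\mathbb C[t]$. For $\alpha\ne0$ the spanning elements (1) have degrees exactly $1,2,\dots$, so $\mathbb C[t]=\mathbb C\oplus\operatorname{Im}'\Lambda$. They lie in $\ker L$, and $L(1)=1$, so $\ker L$ also has codimension $1$. Hence $\operatorname{Im}'\Lambda=\ker L$ and $1\notin\operatorname{Im}'\Lambda$.

**Step 2: $\alpha\notin\mathbb Z_{<0}$.** Here we quote Theorem 2 with $g=1$ after scaling $f$ to be monic; for a nonzero constant, $L(f^m)=f^m\ne0$. So $\mathfrak r(\operatorname{Im}'\Lambda)=\{0\}$ if also $\alpha\ne0$.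

**Step 3: $\alpha=-k$ with $k\ge1$.** We compute the radical of $\ker L$ from the vanishing moments. We have $L(t^n)=(1-k)_n=0$ iff $n\ge k$. If $f(0)=0$, then $f^m\in t^k\mathbb C[t]\subseteq\ker L$ for $m\ge k$, so $f\in\mathfrak r(\ker L)$. If $f(0)=c\ne0$, write $(f/c)^m=\exp(m\log(f/c))$ as a power series in $t$. For $j\ge1$ the coefficient $[t^j](f/c)^m$ is a polynomial in $m$ vanishing at $m=0$; for $j=0$ it is $1$. So
$$c^{-m}L(f^m)=\sum_{j<k}(1-k)_j\,[t^j](f/c)^m$$
is a polynomial in $m$ with value $1$ at $m=0$. It has finitely many zeros, so $L(f^m)\ne0$ for all large $m$ and $f\notin\mathfrak r(\ker L)$. For these $\alpha$ we have $1\notin\operatorname{Im}'\Lambda$ and a nonzero radical, so the conjecture fails there; for $\alpha=0$ its hypothesis is not satisfied. $\square$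

## Hermite with a factor $g$: parity is the only obstruction

If $f$ is even and $g$ is odd, $\int f^mg\,e^{-t^2}dt=0$ for all $m$ by symmetry. Nothing else makes the tail vanish.

**Theorem 6.** Let $f$ be nonconstant and $g\ne0$. Then $\int_{\mathbb R}f^mg\,e^{-t^2}dt=0$ for all large $m$ if and only if $f(-t)=f(t)$ and $g(-t)=-g(t)$.

The "if" part is the symmetry just mentioned. For "only if", assume the integrals vanish for all large $m$, and scale $f$ to be monic, of degree $d$. The plan is to make $f$ a pure power $x^d$ by a change of coordinate near $\infty$ and then do Laplace's method in $x$.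

**Step 1: a coordinate at infinity.** We straighten $f$. Near $t=\infty$ set $x(t)=t\,(f(t)/t^d)^{1/d}$, with the root close to $1$. Then $x(t)=t+c+O(1/t)$ for a constant $c$, and $f=x^d$. Let $t=\tau(x)=x-c+O(1/x)$ be the inverse, holomorphic on $|x|>R'$. Put
$$\Phi(x)=g(\tau(x))\,e^{-\tau(x)^2}\,\tau'(x).$$
Since $\tau^2=x^2-2cx+\text{const}+O(1/x)$, we have $\Phi(x)=e^{-x^2+2cx}\Theta(x)$ with $\Theta$ meromorphic at $\infty$ and $\Theta(x)\sim\vartheta x^e$, $\vartheta\ne0$, $e=\deg g$. All the exact information of the integrand near infinity is in $\Phi$.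

**Step 2: two half-lines.** We rewrite the integral in $x$, up to an error that is only exponential in $m$. Let $R_1>R'$. For large $R_0$ the curves $x(t)$, $t\ge R_0$ and $t\le-R_0$, lie in $\operatorname{Re}x>R'$ and $\operatorname{Re}x<-R'$ respectively, and on them $\tau(x(t))=t$, so
$$\int_{R_0}^\infty f^mge^{-t^2}dt=\int_{x(t),\,t\ge R_0}x^{dm}\Phi(x)\,dx .$$
The half-plane $\operatorname{Re}x>R'$ is convex and $\Phi$ is holomorphic there. We close up with the segment from $R_1$ to $x(R_0)$ and with the segment from $x(t)=t+c+O(1/t)$ to $t$ for large $t$. The latter has bounded length and lies in a fixed horizontal strip, where $x^{dm}\Phi(x)\to0$ rapidly as $\operatorname{Re}x\to\infty$, because $|e^{-x^2+2cx}|=e^{-(\operatorname{Re}x)^2+(\operatorname{Im}x)^2+2\operatorname{Re}(cx)}$. So by Cauchy's theorem the curve may be replaced by $[R_1,\infty)$ and a fixed compact segment. The same is done on the left with $(-\infty,-R_1]$, where we then substitute $x\to-x$. The compact segments, and $\int_{-R_0}^{R_0}f^mge^{-t^2}dt$, contribute $O(A^m)$ for some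 constant $A$. Hence
$$\int_{\mathbb R}f^mge^{-t^2}dt=\int_{R_1}^\infty x^{dm}\big[\Phi(x)+(-1)^{dm}\Phi(-x)\big]dx+O(A^m).\tag{6}$$

**Step 3: Laplace asymptotics.** We need the exact size of such half-line integrals. Let $B$ be meromorphic at $\infty$, holomorphic in a neighborhood of $[R_1,\infty)$, $B(x)\sim bx^q$ with $b\neq0$, $\lambda\in\mathbb C$, $x_0=\sqrt{M/2}$. Then
$$\int_{R_1}^\infty x^Me^{-x^2+2\lambda x}B(x)\,dx=x_0^{M+q}e^{-x_0^2+2\lambda x_0}\Big(b\sqrt{\pi/2}\,e^{\lambda^2/2}+o(1)\Big),\qquad M\to\infty.\tag{7}$$
Put $x=x_0+s$; note that $x_0$ is the maximum point of $x^Me^{-x^2}$. Because $M=2x_0^2$, the integrand divided by $x_0^{M+q}e^{-x_0^2+2\lambda x_0}$ is $e^{\varphi(s)+2\lambda s}B(x)x_0^{-q}$ with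
$$\varphi(s)=2x_0^2\Big[\log\Big(1+\frac s{x_0}\Big)-\frac s{x_0}\Big]-s^2 .$$
Since $\log(1+y)\le y$, $\varphi(s)\le-s^2$; and $\varphi(s)\to-2s^2$ for fixed $s$ as $x_0\to\infty$. Also $B(x)x_0^{-q}\to b$ for fixed $s$. On $x\ge R_1$ we have $|B(x)|x_0^{-q}\le C(x/x_0)^q\le C'(1+|s|)^{|q|}$ once $x_0\ge1$. For $q\ge0$ this follows from $x/x_0\le1+|s|$. For $q<0$: if $x\ge x_0/2$ then $x_0/x\le2$; if $x<x_0/2$, then $|s|>x_0/2$ and $x_0/x\le2|s|/R_1$. So the integrand is dominated by $C'(1+|s|)^{|q|}e^{-s^2+2|\lambda||s|}$, and dominated convergence with $\int_{\mathbb R}e^{-2s^2+2\lambda s}ds=\sqrt{\pi/2}\,e^{\lambda^2/2}$ gives (7).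

**Step 4: $c=0$.** We show that a shift $c\ne0$ would make the integrals nonzero infinitely often. Apply (7) with $M=dm$ to the two parts of (6): to $\Theta(x)$ with $\lambda=c$ and to $\Theta(-x)\sim(-1)^e\vartheta x^e$ with $\lambda=-c$. With $\epsilon=(-1)^{dm+e}$ and $x_0=\sqrt{dm/2}$, the right side of (6) is
$$\vartheta\sqrt{\pi/2}\,e^{c^2/2}\,x_0^{dm+e}e^{-x_0^2}\big[e^{2cx_0}(1+o(1))+\epsilon e^{-2cx_0}(1+o(1))\big]+O(A^m).$$
The factor $x_0^{dm+e}e^{-x_0^2}$ has order $(dm/2)^{dm/2}e^{-dm/2}$ up to powers of $m$, so it exceeds $A^m$ by an arbitrarily large factor. If $\operatorname{Re}c\ne0$, one exponential in the bracket dominates, the bracket has modulus $e^{2|\operatorname{Re}c|x_0}(1+o(1))\ge1$ for large $m$, and the integral is nonzero for large $m$, a contradiction. If $c=i\gamma$ with $0\ne\gamma\in\mathbb R$, take $m$ even, so that $\epsilon=(-1)^e$ is constant. The bracket is $2\cos(2\gamma x_0)+o(1)$ or $2i\sin(2\gamma x_0)+o(1)$. As $m$ runs through the even numbers, $|2\gamma x_0|\to\infty$ with increments tending to $0$, so the bracket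 has modulus $\ge\tfrac12$ for infinitely many $m$, again a contradiction. So $c=0$.

**Step 5: $d$ is even and $\Phi$ is odd.** With the shift gone we can read off the whole of $\Phi$. Now $\Phi(x)+(-1)^{dm}\Phi(-x)=e^{-x^2}(\Theta(x)\pm\Theta(-x))$. Suppose for a sign that occurs for infinitely many $m$ the function $\Theta(x)\pm\Theta(-x)$ is not identically zero. Then it is $\sim bx^q$ with $b\ne0$, and by (7) with $\lambda=0$ the integral in (6) is $\sim b\sqrt{\pi/2}\,x_0^{dm+q}e^{-x_0^2}$, which beats $O(A^m)$; this contradicts the vanishing. The sign $+$ occurs for all even $m$, so $\Phi(-x)=-\Phi(x)$. If $d$ were odd, both signs would occur, giving $\Theta=0$, against $\vartheta\ne0$. So $d$ is even.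

**Step 6: an exponential that would be algebraic.** We compare the two points over $x$ and $-x$. Put $t_1=\tau(x)$, $t_2=\tau(-x)$. As $d$ is even, $f(t_1)=f(t_2)=x^d$, and $\Phi(x)=-\Phi(-x)$ reads
$$e^{t_2^2-t_1^2}=-\frac{g(t_2)\,\tau'(-x)}{g(t_1)\,\tau'(x)}.\tag{8}$$
The functions $t_1,t_2$ are algebraic over $\mathbb C(x)$ because $f(t_i)=x^d$; so are $\tau'(x)=dx^{d-1}/f'(t_1)$ and $\tau'(-x)=d(-x)^{d-1}/f'(t_2)$. So $y=t_2^2-t_1^2$ and $e^y$ are both algebraic over $\mathbb C(x)$. Suppose $y$ is not constant. Then $y$ is transcendental over $\mathbb C$, so $x$ is algebraic over $\mathbb C(y)$, and therefore so is $e^y$. Thus there is a nonzero polynomial $S(Y,Z)=\sum_{i\le n}S_i(Y)Z^i$, $S_n\ne0$, with $S(y,e^y)=0$. The values of $y$ fill an open set, so the entire function $S(Y,e^Y)$ vanishes identically. Dividing by $e^{nY}$ and letting $Y\to+\infty$ gives $S_n(Y)=-\sum_{i<n}S_i(Y)e^{(i-n)Y}\to0$, so the polynomial $S_n$ is zero, a contradiction. Hence $t_2^2=t_1^2+y_0$ with $y_0$ constant.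

**Step 7: $y_0=0$, and parity.** It remains to exclude $y_0\ne0$. Write $f(t)=P(t^2)+tQ(t^2)$ and $s=t_1^2$, a nonconstant function of $x$. Then
$$P(s)+t_1Q(s)=P(s+y_0)+t_2Q(s+y_0),\qquad t_1^2=s,\quad t_2^2=s+y_0 .$$
Suppose $y_0\ne0$. We claim $1,t_1,t_2$ are linearly independent over $\mathbb C(s)$. Let $a_0+a_1t_1+a_2t_2=0$ with $a_i\in\mathbb C(s)$. Squaring $a_0+a_1t_1=-a_2t_2$ gives $a_0^2+a_1^2s+2a_0a_1t_1=a_2^2(s+y_0)$. As $s$ is not a square in $\mathbb C(s)$, $t_1\notin\mathbb C(s)$, so $a_0a_1=0$. If $a_1=0$, then $a_0^2=a_2^2(s+y_0)$, and as $s+y_0$ is not a square, $a_0=a_2=0$. If $a_0=0$, then $a_1^2s=a_2^2(s+y_0)$, and as $s(s+y_0)$ is not a square, $a_1=a_2=0$. So the claim holds, whence $Q=0$ and $P(s)=P(s+y_0)$. A polynomial with a nonzero period is constant, so $f$ is constant, a contradiction. So $y_0=0$ and $t_2=\pm t_1$. As $t_1\sim x$ and $t_2\sim-x$, we get $t_2=-t_1$, that is, $\tau$ is odd and $\tau'$ is even. Then $f(-t_1)=f(t_2)=f(t_1)$, and (8) becomes $g(-t_1)=-g(t_1)$. As $t_1$ takes infinitely many values, $f$ is even and $g$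 is odd. $\square$

With $g=1$ the theorem says that no nonconstant $f$ has vanishing tail, which proves Proposition 3 a second time.

## Jacobi beyond integrability

For $\alpha,\beta\in\mathbb C\setminus\mathbb Z_{<0}$ define $L$ on $\mathbb C[t]$ by
$$L((1+t)^j)=2^{\alpha+\beta+j+1}\,\frac{\Gamma(\alpha+1)\,\Gamma(\beta+j+1)}{\Gamma(\alpha+\beta+j+2)} .$$
For $\operatorname{Re}\alpha,\operatorname{Re}\beta>-1$ this is the Beta integral for $\int_{-1}^1(1+t)^jw\,dt$, so for each $h$, $L(h)$ is the analytic continuation of $\int_{-1}^1hw\,dt$ in $(\alpha,\beta)$ to $(\mathbb C\setminus\mathbb Z_{<0})^2$. For example, for $\alpha=-\tfrac32$, $\beta=0$ we get $L(1)=2^{\alpha+1}/(\alpha+1)=-\sqrt2$: the weight is positive but not integrable, and the functional is no longer positive.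

**Theorem 7.** Let $\alpha,\beta\in\mathbb C\setminus\mathbb Z_{<0}$.

(a) If $f\ne0$, $g\in\mathbb C[t]$ and $L(f^mg)=0$ for all large $m$, then $L(f^mg)=0$ for all $m\ge0$.

(b) If $1\notin\operatorname{Im}'\Lambda$, then $\mathfrak r(\operatorname{Im}'\Lambda)=\{0\}$.

(c) The exclusion of negative integers cannot be dropped. If $\alpha=-1$ and $\beta\notin\mathbb Z_{<0}\cup\{0\}$, then $\operatorname{Im}'\Lambda=\mathfrak r(\operatorname{Im}'\Lambda)=(1-t)\mathbb C[t]\not\ni1$. In particular "$\alpha>-1$" cannot be replaced by "$\alpha\ge-1$".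

**Proof of (c).** A direct computation gives, for all $\alpha,\beta$,
$$\Lambda((1-t^2)q)=(1-t^2)q'+\big(\beta-\alpha-(\alpha+\beta+2)t\big)q.\tag{9}$$
For $\alpha=-1$ this is $(1-t)\big[(1+t)q'+(1+\beta)q\big]$. As $\alpha\beta\ne0$, these elements make up $\operatorname{Im}'\Lambda$. The map $q\mapsto(1+t)q'+(1+\beta)q$ is onto $\mathbb C[t]$ since $n+1+\beta\ne0$ for $n\ge0$. So $\operatorname{Im}'\Lambda=(1-t)\mathbb C[t]$, a prime ideal, which is its own radical and does not contain $1$. $\square$

**Proof of (b) from (a).** If $\alpha\beta=0$, then $\operatorname{Im}'\Lambda=\mathbb C[t]$ exactly as in the real case: the leading factors $n+1+\beta$, resp. $-(n+1+\alpha)$, are nonzero because $\alpha,\beta\notin\mathbb Z_{<0}$. So the hypothesis excludes this, and $\alpha\beta\ne0$. We show $\operatorname{Im}'\Lambda=\ker L$. First, $\operatorname{Im}'\Lambda=\{\Lambda((1-t^2)q)\}$. For fixed $q$, (9) is polynomial in $(\alpha,\beta)$, so $L(\Lambda((1-t^2)q))$ is holomorphic on the connected set $(\mathbb C\setminus\mathbb Z_{<0})^2$; for $\operatorname{Re}\alpha,\operatorname{Re}\beta>-1$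 it vanishes, since the boundary terms vanish as before. So it vanishes everywhere, and $\operatorname{Im}'\Lambda\subseteq\ker L$.

Next, the map $q\mapsto\Lambda((1-t^2)q)$ raises degree by at most $1$, by (9). It is injective: if $h=(1-t^2)q\ne0$ and $\Lambda h=0$, then $h'/h=-w'/w=\alpha/(1-t)-\beta/(1+t)$; the residue at $t=1$ is $-\alpha$, and it must equal the order of vanishing of $h$ at $1$, a positive integer, contrary to $\alpha\notin\mathbb Z_{<0}$. So the polynomials $q$ of degree $\le n$ give an $(n+1)$-dimensional space inside the $(n+2)$-dimensional space of polynomials of degree $\le n+1$. Any two polynomials lie in such a space for some $n$, so some nontrivial combination of them is in $\operatorname{Im}'\Lambda$; thus $\operatorname{Im}'\Lambda$ has codimension $\le1$. Finally $L\ne0$, since $L((1+t)^j)\ne0$ for large $j$: the $\Gamma$-function has no zeros, and no pole at $\alpha+\beta+j+2$ for large $j$. So $\ker L$ has codimension $1$ and $\operatorname{Im}'\Lambda=\ker L$.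

If now $0\ne f\in\mathfrak r(\operatorname{Im}'\Lambda)$, then $L(f^m)=0$ for all large $m$, and (a) with $g=1$ gives $L(1)=0$, that is, $1\in\operatorname{Im}'\Lambda$, contrary to hypothesis. $\square$

**What changes in (a).** If we repeat the proof of Theorem 4, the deformed path may run into an endpoint $\pm1$ which is a zero of $f$. If the real part of the exponent there is $\le-1$, then $\kappa\le0$ in (4), the bound $|u|^{\kappa/k-1}$ is not integrable at $0$, and $\delta$ can no longer be sent to $0$. So we keep a small arc around such endpoints and compute what it contributes as $z\to0$. It turns out to contribute non-integral powers of $z$, and these cannot cancel the integral powers $c_mz^{-m}$.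

For constant $f\ne0$ we have $L(f^mg)=f^mL(g)$ and (a) is trivial. Let $f$ be nonconstant and $c_m=L(f^mg)=0$ for $m\ge N$. Call the endpoint $1$ bad if $\operatorname{Re}\alpha\le-1$, and $-1$ bad if $\operatorname{Re}\beta\le-1$. Since $\alpha,\beta\notin\mathbb Z_{<0}$, the exponent at a bad endpoint is not an integer.

**Step 1: $L$ as a contour integral.** We need a formula for $L$ that can be applied to $g/(z-f)$. For small $\rho>0$,
$$L(h)=E_-(h)+\int_{-1+\rho}^{1-\rho}hw\,dt+E_+(h),\tag{10}$$
where $E_+(h)=\int_{1-\rho}^1hw\,dt$ if $1$ is not bad, and if $1$ is bad, with $s=1-t$,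
$$E_+(h)=(e^{2\pi i\alpha}-1)^{-1}\int s^\alpha(2-s)^\beta h(1-s)\,ds$$
over the circle $|s|=\rho$, with $\arg s$ from $0$ to $2\pi$. $E_-$ is analogous, with $s=1+t$ and the roles of $\alpha,\beta$ exchanged. To check (10), let first $\operatorname{Re}\alpha>-1$, $\alpha\notin\mathbb Z$. Shrinking the circle to radius $\delta$ leaves $-\int_\delta^\rho+e^{2\pi i\alpha}\int_\delta^\rho$ of $s^\alpha(2-s)^\beta h(1-s)\,ds$ plus a circle contribution tending to $0$, so the circle form equals $\int_0^\rho s^\alpha(2-s)^\beta h(1-s)\,ds=\int_{1-\rho}^1hw\,dt$. So (10), with circle forms at whichever endpoints we like, holds for $\operatorname{Re}\alpha,\operatorname{Re}\beta>-1$ with the exponents at those endpoints non-integral. For fixed polynomial $h$ both sides of (10) are holomorphic in $(\alpha,\beta)$, where each parameter runs through $\mathbb C\setminus\mathbb Z$ if its endpoint carries a circle form, and through $\operatorname{Re}>-1$ if it does not. These domains are connected, so (10) holds on them.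

**Step 2: fixing the sizes.** We choose all radii in the right order. Fix small closed discs around $\pm1$ and let $M_0$ be the maximum of $|f|$ over $[-1,1]$ and these discs. Formula (10), with $\rho$ below their radius, makes sense for functions holomorphic near $[-1,1]$ and the discs. For $|z|>M_0$ the series $\sum_mgf^mz^{-m-1}=g/(z-f)$ converges uniformly there, so
$$H(z):=\sum_mc_mz^{-m-1}$$
is the sum of the integrals in (10) applied to $h=g/(z-f)$. Choose $E,\theta,\eta,\Sigma,\Sigma',R$ as in Theorem 4. At each bad endpoint $p_0$ with $f(p_0)=0$, let $x$ be a local coordinate with $f=x^k$ on a region $|x|\le\varepsilon_1$ inside the fixed disc; then $\varepsilon_1^k\le M_0$. Now take $\rho$ so small that: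

* for $t\in[-1,1]$, $t\ne\pm1$, within distance $\rho$ of an endpoint, $f(t)\notin\overline{\Sigma'}$ (possible by the choice of $E$, whether $f$ vanishes at the endpoint or not);
* if $p_0$ is bad and $f(p_0)\ne0$, then $f$ maps $|t-p_0|\le\rho$ off $\overline{\Sigma'}$ (which contains $0$);
* if $p_0$ is bad and $f(p_0)=0$, then $|t-p_0|\le\rho$ lies in $|x|<\varepsilon_1$.

**Step 3: moving every piece off $\Sigma'$.** As in Theorem 4, we rewrite $H(z)$, $|z|>M_0$, as a sum of integrals that make sense for $z\in\Sigma'$.

(i) Non-bad end segments, and circles about a bad endpoint $p_0$ with $f(p_0)\ne0$, are kept. On them $f\notin\Sigma'$.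

(ii) Consider the circle about a bad endpoint $p_0$ with $f(p_0)=0$. It starts and ends at the real point at distance $\rho$ from $p_0$, and winds once around $p_0$. In the punctured region $0<|x|\le\varepsilon_1$ it is homotopic, with fixed endpoints (also on the universal cover, where the integrand is single-valued), to this path: radially in $x$ from the starting point $|x_*|e^{i\phi_1}$ to modulus $\delta$, a full turn on $|x|=\delta$, and radially back. The integrand has no pole in this region because $|x^k|\le\varepsilon_1^k\le M_0<|z|$. On the radial parts $x^k=f$ has the argument $k\phi_1$ of $f$ at the starting point, which is not a direction of $\overline{\Sigma'}$. So $x^k\notin\Sigma'$ there.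

(iii) Consider the components $(t_1,t_2)$ of $\{t\in[-1+\rho,1-\rho]:f(t)\in\Sigma'\}$. Since $f(\pm(1-\rho))\notin\overline{\Sigma'}$, Step 3 of Theorem 4 applies: $[t_1,t_2]\subset(-1+\rho,1-\rho)$, there are finitely many components, and in the variable $u$ each may be replaced by: radial from $u_1$, an arc $|u|=\text{const}$, radial to $u_2$. Let $p$ be the zero of $f$ to which $\sigma_U(u)$ tends as $u\to0$. If $p$ is not a bad endpoint, (4) holds near $p$ with some $\kappa>0$, and we let the arc shrink to $0$ as before. If $p$ is a bad endpoint, we keep the arc; since $\sigma_U(u)$ is a branch of $x=u^{1/k}$, in the coordinate $x$ the path near $p$ is radial, an arc $|x|=\delta$, radial, and on the radial parts $x^k=u\in\partial\Sigma'$, so $x^k\notin\Sigma'$.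

In (ii) and (iii) at bad endpoints, cut the radial parts at a common modulus $|x|=\varepsilon$, with $\varepsilon<\varepsilon_1$ smaller than all the starting moduli. The parts outside are fixed compact paths on which $f\ne0$ and $f\notin\Sigma'$. On the inside, for the endpoint $1$ say, $1-t$ is $x$ times a nonvanishing holomorphic function, so every branch of $v\,dt$ is a constant times $x^\alpha h(x)\,dx$ with $h$ holomorphic on $|x|\le\varepsilon$. So, up to constant factors, the inner parts are
$$J(z)=\int_{C_\delta}\frac{x^ah(x)}{z-x^k}\,dx,\qquad a\in\{\alpha,\beta\}\setminus\mathbb Z,$$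
where $C_\delta$ runs radially from $x_1$ ($|x_1|=\varepsilon$) to modulus $\delta$, along $|x|=\delta$, and radially to $x_2$ ($|x_2|=\varepsilon$), and $x^a$ is continued along $C_\delta$. For $z\in\Sigma'$ with $|z|>\delta^k$ the integrand has no pole on $C_\delta$, and by Cauchy's theorem the integral does not change if $\delta$ is decreased, as there are no poles with $|x|\le\delta$. Letting $\delta\to0$, we see that $J$ is defined and holomorphic on all of $\Sigma'$.

So the sum $G$ of all pieces is holomorphic on $\Sigma'$ and equals $H$ for $|z|>M_0$. By the identity theorem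
$$zG(z)=\sum_{m<N}c_mz^{-m}\qquad(z\in R).\tag{11}$$

**Step 4: behavior of $zG(z)$ as $z\to0$ on $R$.** We show that it is a finite combination of non-integral powers, up to $o(1)$. All pieces other than the $J$'s contribute $o(1)$: their densities are integrable, the values of $f$ lie outside $\Sigma'$ and are nonzero almost everywhere, so the bound $1/\sin\eta$ on the kernels and dominated convergence apply as in Theorem 4.

For $J$, write $h=\sum_{j<K}h_jx^j+x^Kh_K(x)$ with $h_K$ holomorphic on $|x|\le\varepsilon$ and $\operatorname{Re}a+K>-1$. In the last term the density $x^{a+K}h_K$ is integrable at $0$, so for fixed $z$ we may let $\delta\to0$; the arc contributes nothing in the limit, only the two radial integrals remain, and their contribution to $zJ$ is $o(1)$ by dominated convergence again. There remain finitely many terms, with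
$$J_j(z)=\int_{C_\delta}\frac{x^{a+j}}{z-x^k}\,dx .$$
We find a differential equation for $J_j$. Using $x^k=z-(z-x^k)$,
$$\frac d{dx}\,\frac{x^{a+j+1}}{z-x^k}=(a+j+1-k)\frac{x^{a+j}}{z-x^k}+kz\,\frac{x^{a+j}}{(z-x^k)^2}.$$
Integrate along $C_\delta$; as $J_j'=-\int_{C_\delta}x^{a+j}(z-x^k)^{-2}dx$, we get, with $\nu=\frac{a+j+1}k-1$,
$$zJ_j'-\nu J_j=-\tfrac1kA_j(z),\qquad A_j(z)=\Big[\frac{x^{a+j+1}}{z-x^k}\Big]_{x_1}^{x_2}.$$
Here $A_j$ is holomorphic for $|z|<\varepsilon^k$, because $|x_1|=|x_2|=\varepsilon$. Moreover $\nu\notin\mathbb Z$, since $\nu\in\mathbb Z$ would give $a=k(\nu+1)-j-1\in\mathbb Z$. If $A_j=\sum_nA_{j,n}z^n$, then $-\sum_n\frac{A_{j,n}}{k(n-\nu)}z^n$ converges for $|z|<\varepsilon^k$, because $|n-\nu|$ is bounded below, and it solves the equation. The solutions of the homogeneous equation are the multiples of $z^\nu$. So on $R$ near $0$, $J_j=(\text{const})\,z^\nu+(\text{holomorphic at }0)$, and $zJ_j=(\text{const})\,z^{\nu+1}+o(1)$. Together with (11), on $R$,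
$$\sum_{m<N}c_mz^{-m}=o(1)+\sum_ic_i'z^{e_i}\quad(z\to0),\tag{12}$$
with finitely many distinct exponents $e_i\notin\mathbb Z$.

**Step 5: integral and non-integral powers cannot cancel.** We extract $c_m=0$ from (12). Discard the terms with $\operatorname{Re}e_i>0$, which are $o(1)$, and put $z=e^{i\theta-s}$, $s\to+\infty$. Then (12) says that a finite sum $\sum_l\gamma_le^{\lambda_ls}$ tends to $0$ as $s\to+\infty$, where the $\lambda_l\in\{0,1,\dots,N-1\}\cup\{-e_i\}$ are distinct and $\operatorname{Re}\lambda_l\ge0$. Suppose not all $\gamma_l$ vanish, and let $\varsigma=\max\{\operatorname{Re}\lambda_l:\gamma_l\ne0\}\ge0$. Multiplying by $e^{-\varsigma s}$ and dropping the terms that decay, we get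
$$q(s)=\sum_{\operatorname{Re}\lambda_l=\varsigma}\gamma_l\,e^{i(\operatorname{Im}\lambda_l)s}\to0 .$$
The frequencies $\operatorname{Im}\lambda_l$ here are distinct, so the cross terms average out and $\frac1S\int_0^S|q|^2ds\to\sum_{\operatorname{Re}\lambda_l=\varsigma}|\gamma_l|^2>0$, which contradicts $q\to0$. So all $\gamma_l=0$. Since no $-e_i$ is an integer, the coefficient at $\lambda_l=m$ is exactly $\gamma_l=c_me^{-im\theta}$. Hence $c_m=0$ for all $m<N$, which proves (a). $\square$
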